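\title{The VC-dimension of generalized progressions is not bounded by their rank}

\begin{abstract}
Fix elements $a_1,\dots,a_k$ of a group $G$ and consider the set system of all left translates of the generalized progressions that they generate. We show that its VC-dimension is not bounded in terms of $k$ as soon as $k\ge 2$: it is infinite for $\mathbb Z\wr\mathbb Z$ with its two standard generators. For $k=1$ the best bound is $3$. In abelian groups the VC-dimension is always finite, and whether it is bounded in terms of $k$ is decided by the rank $r$ of the lattice of relations among the $a_i$: it equals $2k$ for $r=0$, it is at most $40k\log_2(2k)$ for $r=1$, and it is unbounded for every $r$ with $2\le r\le k$, already in finite cyclic groups with $k=2$ and in $\mathbb Z$ with $k=3$.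
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $G$ be a group, let $\bar a=(a_1,\dots,a_k)\in G^k$ and let $\bar N=(N_1,\dots,N_k)\in\mathbb N^k$. The \emph{generalized progression} $P(\bar a,\bar N)$ is the set of elements of $G$ that can be represented by a word in $a_1,\dots,a_k,a_1^{-1},\dots,a_k^{-1}$ in which, for each $i$, the letters $a_i$ and $a_i^{-1}$ together appear at most $N_i$ times. The number $k$ is the \emph{rank} of the progression and $a_1,\dots,a_k$ are its \emph{generators}. If $G$ is abelian and written additively, the order of the letters is irrelevant and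
\[
P(\bar a,\bar N)=\{n_1a_1+\dots+n_ka_k:\ |n_i|\le N_i \text{ for all } i\}.
\]
We fix the generators and let the lengths and the position vary:
\[
\mathcal P_G(\bar a)=\{gP(\bar a,\bar N):\ g\in G,\ \bar N\in\mathbb N^k\}.
\]

A \emph{set system} on a set $X$ is a collection $\mathcal S$ of subsets of $X$. The \emph{traces} of $\mathcal S$ on a finite set $F\subseteq X$ are the sets $F\cap S$ with $S\in\mathcal S$, and $F$ is \emph{shattered} by $\mathcal S$ if every subset of $F$ is a trace. The \emph{VC-dimension} $\operatorname{VC}(\mathcal S)$ is the largest size of a finite shattered set, or $\infty$ if there is no largest size. Every subset of a shattered set is shattered. To shatter $d$ points a system needs $2^d$ traces on them, so the VC-dimension measures how freely the members of $\mathcal S$ can select points: if the number of traces on $d$ points is at most $p(d)$ for a fixed polynomial $p$, then $\operatorname{VC}(\mathcal S)$ is bounded in terms of $p$.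

For $G=\mathbb Z$ and $a_1=1$ the members of $\mathcal P_G(\bar a)$ are intervals, for $G=\mathbb Z^k$ with its standard basis they are axis-parallel boxes, and for $G=\mathbb Z/n$ and $a_1=1$ they are arcs of a discrete circle. We shall see that the VC-dimensions are $2$, $2k$ and at most $3$. These values depend only on the rank. In any abelian group a progression is the image of a box under a homomorphism $\mathbb Z^k\to G$, and a translate inside $\langle\bar a\rangle$ is described, like a box, by $2k$ integers. One would therefore guess that the following question, posed in \cite{CIOZ}, has a positive answer, at least for abelian groups.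

\medskip
\noindent\textbf{Question.} \emph{Is there a function $f\colon\mathbb N\to\mathbb N$ such that $\operatorname{VC}(\mathcal P_G(\bar a))\le f(k)$ for every $k$, every group $G$ and all $a_1,\dots,a_k\in G$?}
\medskip

The answer is no, and a single group already shows this.

\begin{theorem}\label{thm:wreath}
Let $k\ge 2$. There are a torsion-free metabelian group $G$, generated by two elements, and $a_1,\dots,a_k\in G$ with $\operatorname{VC}(\mathcal P_G(\bar a))=\infty$. Hence no function $f$ as in the Question exists.
\end{theorem}

The group is $\mathbb Z\wr\mathbb Z$, and for $k=2$ the elements are its standard generators. The hypothesis $k\ge2$ is needed.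

\begin{theorem}\label{thm:rankone}
For every group $G$ and every $a\in G$ we have $\operatorname{VC}(\mathcal P_G(a))\le3$, and the value $3$ is attained.
\end{theorem}

Now let $G$ be abelian and $\bar a\in G^k$ with $k\ge1$. Put
\[
\pi\colon\mathbb Z^k\to G,\quad \pi(n)=\sum_{i=1}^kn_ia_i,\qquad \Lambda=\ker\pi,\qquad r=\operatorname{rank}\Lambda .
\]
We call $\Lambda$ the \emph{relation lattice} and $r$ the \emph{relation rank} of $\bar a$. Since $\langle\bar a\rangle\cong\mathbb Z^k/\Lambda$, the relation rank is $k$ minus the torsion-free rank of $\langle\bar a\rangle$.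

\begin{theorem}\label{thm:abelian}
Let $G$ be an abelian group and let $\bar a\in G^k$, $k\ge1$, have relation rank $r$.
\begin{enumerate}
\item[(a)] $\operatorname{VC}(\mathcal P_G(\bar a))<\infty$.
\item[(b)] If $r=0$, then $\operatorname{VC}(\mathcal P_G(\bar a))=2k$.
\item[(c)] If $r=1$, then $\operatorname{VC}(\mathcal P_G(\bar a))\le 40\,k\log_2(2k)$.
\item[(d)] For all $k\ge r\ge2$, the supremum of $\operatorname{VC}(\mathcal P_G(\bar a))$ over abelian groups $G$ and tuples $\bar a\in G^k$ of relation rank $r$ is $\infty$. The supremum is infinite already over finite cyclic groups with $k=2$, and for $G=\mathbb Z$ with $k=3$.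
\end{enumerate}
\end{theorem}

So for abelian groups a bound depending only on $k$ holds for relation rank at most $1$ and fails for every relation rank at least $2$. The group $\mathbb Z$ shows the transition: a pair $(a_1,a_2)\ne(0,0)$ of integers has relation rank $1$, so (c) bounds the VC-dimension by $160$, whereas triples of integers give arbitrarily large values by (d).

Theorems~\ref{thm:wreath} and~\ref{thm:abelian}(d) answer the Question independently and for different reasons. In $\mathbb Z\wr\mathbb Z$ the conjugates of one generator by the powers of the other span a free abelian group of infinite rank, and a single length $N_1$ measures the $\ell^1$-norm on it; progressions of rank two then cut out $\ell^1$-balls in every dimension (Section~\ref{sec:wreath}). In $\mathbb Z/Q$ one element $a$ can approximately generate many subgroups at widely separated scales, and the progressions generated by $1$ and $a$ then look like neighborhoods of these subgroups (Section~\ref{sec:scales}). Section~\ref{sec:boxes} treats boxes and arcs, and Section~\ref{sec:counting} proves (a) and (c) by counting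 traces.

All examples below use only lengths $N_i\ge1$, and all upper bounds allow $N_i=0$, so it does not matter whether $0\in\mathbb N$.

\section{Boxes and arcs}\label{sec:boxes}

The group $G$ may be larger than the subgroup generated by $\bar a$. For upper bounds this costs at most one trace.

\begin{lemma}\label{lem:reduction}
Let $G$ be a group, $\bar a\in G^k$ and $H=\langle\bar a\rangle$. If $\mathcal P_G(\bar a)$ shatters a set of size $d\ge1$, then it shatters a subset of $H$ of size $d$. Every nonempty trace of $\mathcal P_G(\bar a)$ on a finite set $F\subseteq H$ has the form $F\cap gP(\bar a,\bar N)$ with $g\in H$.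
\end{lemma}

\begin{proof}
A shattered set $F$ is a trace on itself, so $F\subseteq gP(\bar a,\bar N)\subseteq gH$ for some $g$ and $\bar N$. The system $\mathcal P_G(\bar a)$ is invariant under left translation and $g^{-1}F\cap g^{-1}S=g^{-1}(F\cap S)$, so $g^{-1}F\subseteq H$ is shattered. If $g\notin H$, then $gP(\bar a,\bar N)\subseteq gH$ is disjoint from $H$ and leaves the empty trace on every $F\subseteq H$.
\end{proof}

For abelian $G$ we describe membership in a translate in terms of $\mathbb Z^k$. Let $g=\pi(c)$ with $c\in\mathbb Z^k$, and put $l_i=c_i-N_i$ and $h_i=c_i+N_i$. Then for $u\in\mathbb Z^k$,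
\begin{equation}\label{eq:member}
\pi(u)\in g+P(\bar a,\bar N)\iff \exists\lambda\in\Lambda\ \,\forall i:\ l_i\le u_i+\lambda_i\le h_i .
\end{equation}
Indeed, $g+P(\bar a,\bar N)$ is the image under $\pi$ of the box $\prod_i[l_i,h_i]\subseteq\mathbb Z^k$, and the preimage of $\pi(u)$ is the coset $u+\Lambda$. Thus a point lies in a translate when a coset of $\Lambda$ meets a box. The existential quantifier over $\Lambda$ is the only difference from the system of boxes, and it disappears when $r=0$.

\begin{proof}[Proof of Theorem~\ref{thm:abelian}(b)]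
A subgroup of $\mathbb Z^k$ of rank $0$ is trivial, so $\pi$ identifies $\mathbb Z^k$ with $H=\langle\bar a\rangle$, and the translates by elements of $H$ are the boxes $c+\prod_i[-N_i,N_i]$ with $c\in\mathbb Z^k$.

\emph{Upper bound.} Suppose that a set $F$ with $|F|\ge 2k+1$ is shattered. By Lemma~\ref{lem:reduction} we may assume that $F\subseteq\mathbb Z^k$ and that all nonempty traces come from boxes. For each coordinate choose a point of $F$ that minimizes it and a point of $F$ that maximizes it, and let $F'$ be the set of chosen points. Then $F'\neq\emptyset$ and $|F'|\le 2k<|F|$. A box $\prod_i[l_i,h_i]$ containing $F'$ has $l_i\le\min_{u\in F}u_i$ and $h_i\ge\max_{u\in F}u_i$ for all $i$, so it contains $F$. Hence $F'$ is not a trace, a contradiction.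

\emph{Lower bound.} Let $e_1,\dots,e_k$ be the standard basis, let $F=\{\pm4e_i:1\le i\le k\}$ and let $A\subseteq F$. Put $\alpha_i=4$ if $4e_i\in A$ and $\alpha_i=2$ otherwise; put $\beta_i=4$ if $-4e_i\in A$ and $\beta_i=2$ otherwise. Each interval $[-\beta_i,\alpha_i]$ contains $0$, so the box $\prod_i[-\beta_i,\alpha_i]$ contains $4e_i$ exactly when $\alpha_i=4$ and contains $-4e_i$ exactly when $\beta_i=4$. Its trace on $F$ is therefore $A$. Since the $\alpha_i,\beta_i$ are even, the box equals $c+\prod_i[-N_i,N_i]$ with $c_i=(\alpha_i-\beta_i)/2\in\mathbb Z$ and $N_i=(\alpha_i+\beta_i)/2\in\{2,3,4\}$.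
\end{proof}

In rank one everything happens in a cyclic group. A relation $a^n=1$ closes the line into a circle; this allows a third point, because an arc can join the two outer points by going around, but not a fourth.

\begin{proof}[Proof of Theorem~\ref{thm:rankone}]
Let $H=\langle a\rangle$. The translates by elements of $H$ are the sets $a^cP(a,N)=\{a^y:y\in J\}$ with $J=[c-N,c+N]$ an interval of integers. If $H$ is infinite, then $y\mapsto a^y$ identifies $\mathbb Z$ with $H$. The upper bound in the previous proof uses only Lemma~\ref{lem:reduction} and the structure of $H$, so it applies with $k=1$ whether or not $G$ is abelian, and gives $\operatorname{VC}(\mathcal P_G(a))\le 2$.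

Let $H$ have finite order $n$ and suppose that four points are shattered. By Lemma~\ref{lem:reduction} we may write them as $a^{x_1},\dots,a^{x_4}$ with $x_1<x_2<x_3<x_4<x_1+n$, and the trace $\{a^{x_1},a^{x_3}\}$ comes from an interval $J$. Then $J$ contains integers $y\equiv x_1$ and $z\equiv x_3\pmod n$, and $y\ne z$ because $0<x_3-x_1<n$.

If $y<z$, then $z-y$ is a positive integer congruent to $x_3-x_1$, and $x_3-x_1$ is the least such integer. So $z-y\ge x_3-x_1>x_2-x_1$, the integer $y+(x_2-x_1)\equiv x_2$ lies between $y$ and $z$, and the translate contains $a^{x_2}$. If $z<y$, then $y-z$ is a positive integer congruent to $x_1+n-x_3$, and $0<x_1+n-x_3<n$. So $y-z\ge x_1+n-x_3>x_4-x_3$, the integer $z+(x_4-x_3)\equiv x_4$ lies between $z$ and $y$, and the translate contains $a^{x_4}$. In both cases the trace is larger than $\{a^{x_1},a^{x_3}\}$, a contradiction.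

For sharpness take $G=\mathbb Z/12$, $a=1$ and $F=\{0,4,8\}$, and write $(c,N)$ for the arc $c+P(1,N)=\{c-N,\dots,c+N\}$. The arc $(2,1)=\{1,2,3\}$ misses $F$; the arc $(x,1)$ has trace $\{x\}$ for $x\in F$; the arcs $(2,2)$, $(6,2)$, $(10,2)$ have traces $\{0,4\}$, $\{4,8\}$, $\{8,0\}$; and $(0,6)=G$ has trace $F$.
\end{proof}

\section{$\ell^1$-balls in $\mathbb Z\wr\mathbb Z$}\label{sec:wreath}

In a nonabelian group the length $N_1$ bounds the total number of letters $a_1^{\pm1}$, wherever they stand in the word. Letters at different places act as different conjugates of $a_1$. We choose a group in which these conjugates are independent and easy to compute with.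

Let $G=\mathbb Z\wr\mathbb Z$. Its elements are the pairs $(f,p)$ with $p\in\mathbb Z$ and $f\colon\mathbb Z\to\mathbb Z$ finitely supported, and
\[
(f,p)(h,q)=(f+\sigma^ph,\;p+q),\qquad(\sigma^ph)(n)=h(n-p).
\]
The map $(f,p)\mapsto p$ is a homomorphism onto $\mathbb Z$. Its kernel $K=\{(f,0)\}$ satisfies $(f,0)(h,0)=(f+h,0)$, so $K\cong\bigoplus_{\mathbb Z}\mathbb Z$. The commutator subgroup of $G$ lies in the abelian group $K$, so $G$ is metabelian. If $(f,p)^n$ is trivial with $n\ge1$, then $np=0$, so $p=0$, and then $nf=0$; hence $G$ is torsion-free.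

Let $\delta_s$ be the indicator function of $\{s\}$, and put $a=(\delta_0,0)$ and $t=(0,1)$. Then
\begin{equation}\label{eq:moves}
(f,p)\,t^{\pm1}=(f,p\pm1),\qquad(f,p)\,a^{\pm1}=(f\pm\delta_p,p).
\end{equation}
Reading a word from left to right, a pointer $p$ walks along $\mathbb Z$; the letters $t^{\pm1}$ move it, and the letters $a^{\pm1}$ change the value of $f$ under it by $\pm1$. In particular $t^sat^{-s}=(\delta_s,0)$. These elements generate $K$, and $(f,p)=(f,0)t^p$, so $a$ and $t$ generate $G$. Write $\|f\|_1=\sum_n|f(n)|$.

\begin{lemma}\label{lem:ball}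
Let $N_1,N_2\in\mathbb N$ and $d\geq 1$.
\begin{enumerate}
\item[(i)] If $(f,p)\in P((a,t),(N_1,N_2))$, then $\|f\|_1\le N_1$.
\item[(ii)] If $f$ is supported in $\{1,\dots,d\}$, then $(f,0)\in P((a,t),(N_1,2d))$ if and only if $\|f\|_1\le N_1$.
\end{enumerate}
\end{lemma}

\begin{proof}
By \eqref{eq:moves}, a letter $a^{\pm1}$ changes $\|f\|_1$ by $1$ and a letter $t^{\pm1}$ does not change $f$. This gives (i) and one direction of (ii). For the other direction, \eqref{eq:moves} shows that the product $ta^{f(1)}\cdots ta^{f(s)}$ equals $\bigl(\sum_{n\le s}f(n)\delta_n,\,s\bigr)$ for $s=1,\dots,d$, so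
\[
(f,0)=t\,a^{f(1)}\,t\,a^{f(2)}\cdots t\,a^{f(d)}\,t^{-d}.
\]
This word has $\|f\|_1$ letters $a^{\pm1}$ and $2d$ letters $t^{\pm1}$.
\end{proof}

The functions supported in $\{1,\dots,d\}$ form a copy of $\mathbb Z^d$ in $K$, and the lemma says that on it the progressions with $N_2=2d$, and their translates by elements of $\mathbb Z^d$, cut out the $\ell^1$-balls. It remains to shatter the unit vectors of $\mathbb Z^d$ by such balls. Take $d=3$ and $x_s=(\delta_s,0)$, and let us select $x_1,x_2$ and omit $x_3$. Center the ball at $g=(\delta_1+\delta_2,0)$. Then $g^{-1}x_1=(-\delta_2,0)=t^2a^{-1}t^{-2}$ and $g^{-1}x_2=(-\delta_1,0)=ta^{-1}t^{-1}$ need one letter $a^{\pm1}$ each, while $g^{-1}x_3=(\delta_3-\delta_1-\delta_2,0)$ needs three. So $gP((a,t),(2,6))$ has trace $\{x_1,x_2\}$.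

\begin{proof}[Proof of Theorem~\ref{thm:wreath}]
Fix $d\ge1$ and let $x_s=(\delta_s,0)$ for $s=1,\dots,d$. We show that these $d$ distinct points are shattered by $\mathcal P_G(a,t)$.

Let $\emptyset\ne A\subseteq\{1,\dots,d\}$, let $\mathbf 1_A$ be its indicator function and let $g_A=(\mathbf 1_A,0)$. Then $g_A^{-1}x_s=(\delta_s-\mathbf 1_A,0)$, and $\|\delta_s-\mathbf 1_A\|_1$ equals $|A|-1$ if $s\in A$ and $|A|+1$ if $s\notin A$. By Lemma~\ref{lem:ball}(ii), $x_s\in g_AP((a,t),(|A|,2d))$ if and only if $s\in A$.

For the empty trace let $g=(3\delta_0,0)$. Then $g^{-1}x_s=(\delta_s-3\delta_0,0)$ and $\|\delta_s-3\delta_0\|_1=4>1$, so no $x_s$ lies in $gP((a,t),(1,1))$ by Lemma~\ref{lem:ball}(i).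

Since $d$ is arbitrary, $\operatorname{VC}(\mathcal P_G(a,t))=\infty$. For $k>2$ take $a_1=a$, $a_2=t$ and let $a_3,\dots,a_k$ be the identity; this does not change the set system.
\end{proof}

\section{Many scales in a cyclic group}\label{sec:scales}

In an abelian group the conjugates of a generator coincide, and Theorem~\ref{thm:abelian}(a) excludes infinite VC-dimension. Large finite values come from the relation lattice instead. It is easier here to construct the sets first and the points afterwards. Call subsets $S_1,\dots,S_m$ of a set $X$ \emph{independent} if for every $T\subseteq\{1,\dots,m\}$ there is a point $y_T\in X$ such that, for all $i$, we have $y_T\in S_i$ if and only if $i\in T$.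

\begin{lemma}\label{lem:independent}
If $S_1,\dots,S_m$ are independent and $m=2^d$ with $d\ge1$, then $\{S_1,\dots,S_m\}$ shatters a set of size $d$.
\end{lemma}

\begin{proof}
Let $A_1,\dots,A_m$ list all subsets of $\{1,\dots,d\}$. For $1\le t\le d$ put $T_t=\{i:t\in A_i\}$ and $x_t=y_{T_t}$. Then $x_t\in S_i$ if and only if $t\in A_i$. The set $S_i$ with $A_i=\{t\}$ contains $x_t$ and no $x_{t'}$ with $t'\neq t$, so the points are distinct, and the trace of $S_i$ on $\{x_1,\dots,x_d\}$ is $\{x_t:t\in A_i\}$.
\end{proof}

For an integer $x$ and $D\ge1$ let $\operatorname{dist}(x,D\mathbb Z)$ be the distance from $x$ to the nearest multiple of $D$. If $D\mid Q$, it depends only on $x$ modulo $Q$, so it is defined for $x\in\mathbb Z/Q$.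

If $8\mid D\mid Q$, the progression $P((1,D),(D/8,Q/D))$ in $\mathbb Z/Q$ is the set of points within $D/8$ of a multiple of $D$. For divisors $D_1,D_2,\dots$ that decrease rapidly, such neighborhoods are independent: a shift by $D_i/2$ leaves the $i$-th neighborhood, is negligible at the coarser scales and is a multiple of the finer $D_l$. The difficulty is that the second generator must be the same for all scales. We take $a=\sum_lD_l$. At scale $i$, the terms with $l\le i$ add up to a generator of the subgroup $D_i\mathbb Z/Q\mathbb Z$, and the terms with $l>i$ form an error that must stay small after multiplication by the order $Q/D_i$ of this subgroup.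

\begin{example}\label{ex:twoscales}
Let $Q=2048$, $D_1=1024$, $D_2=16$ and $a=D_1+D_2=1040$. Consider $P_1=P((1,a),(128,2))$. The multiples $ja$ with $|j|\le2$ are congruent to $0$, $\pm32$ and $1024\pm16$, so $P_1$ is the image of $[-160,160]\cup[880,1168]$, a neighborhood of the multiples of $1024$. Consider $P_2=P((1,a),(2,128))$. Since $a=16\cdot65$ and $65$ is invertible modulo $128$, the multiples $ja$ with $0\le j<128$ run through all multiples of $16$ in $\mathbb Z/Q$, so $P_2$ is the set of points within $2$ of a multiple of $16$. The point $0$ lies in both sets, $8=D_2/2$ lies only in $P_1$, $512=D_1/2$ lies only in $P_2$, and $520$ lies in neither. So $P_1$ and $P_2$ are independent.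
\end{example}

In general fix $m\ge1$ and put
\[
Q_1=2,\qquad Q_{i+1}=32Q_i^2,\qquad Q=16Q_m,\qquad D_i=Q/Q_i,\qquad a=\sum_{l=1}^mD_l .
\]
All $Q_i$ and $Q$ are powers of $2$, the quotient $Q_i/Q_l$ is even for $l<i$, and $16\mid D_i\mid Q$. For $1\le i\le m$ define, in $\mathbb Z/Q$,
\[
P_i=P\bigl((1,a),(D_i/8,Q_i)\bigr)=\{n+ja\bmod Q:\ |n|\le D_i/8,\ |j|\le Q_i\}.
\]
The case $m=2$ is Example~\ref{ex:twoscales}. The growth of the $Q_i$ controls the error. We have $D_{l+1}=Q/(32Q_l^2)=D_l/(32Q_l)\le D_l/64$, so summing a geometric series gives
\begin{equation}\label{eq:tail}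
\sum_{l>i}D_l\le2D_{i+1}=\frac{D_i}{16Q_i}\quad(i<m),
\end{equation}
and for $i=m$ the sum is $0$. The choice of powers of $2$ controls the main term: $\sum_{l\le i}D_l=D_iw_i$ with $w_i=\sum_{l\le i}Q_i/Q_l$, and $w_i$ is odd, because the term $l=i$ is $1$ and the others are even. Multiplying $a=D_iw_i+\sum_{l>i}D_l$ by $j$ and using \eqref{eq:tail}, we obtain integers $\eta_j$, depending also on $i$, with
\begin{equation}\label{eq:ja}
ja=D_iw_ij+\eta_j,\qquad|\eta_j|\le D_i/16\qquad\text{for }|j|\le Q_i .
\end{equation}

\begin{lemma}\label{lem:sandwich}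
Let $x\in\mathbb Z/Q$ and $1\le i\le m$. If $\operatorname{dist}(x,D_i\mathbb Z)\le D_i/16$, then $x\in P_i$. If $x\in P_i$, then $\operatorname{dist}(x,D_i\mathbb Z)\le 3D_i/16$.
\end{lemma}

\begin{proof}
For the first claim write $x\equiv D_in+y\pmod Q$ with $|y|\le D_i/16$. As $w_i$ is odd and $Q_i$ is a power of $2$, there is $j\in[0,Q_i)$ with $w_ij\equiv n\pmod{Q_i}$. Multiplying by $D_i$ gives $D_iw_ij\equiv D_in\pmod Q$. By \eqref{eq:ja}, $x\equiv(y-\eta_j)+ja\pmod Q$ with $|y-\eta_j|\le D_i/8$, so $x\in P_i$. For the second claim let $x\equiv n+ja$ with $|n|\le D_i/8$ and $|j|\le Q_i$. By \eqref{eq:ja}, $x$ differs from the multiple $D_iw_ij$ of $D_i$ by $n+\eta_j$, and $|n+\eta_j|\le D_i/8+D_i/16$.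
\end{proof}

The first claim is where the modulus is used: the multiples of $D_iw_i$ wrap around $\mathbb Z/Q$ and reach every multiple of $D_i$. For the pair $(1,a)$ in $\mathbb Z$ this fails, and by Theorem~\ref{thm:abelian}(c) no substitute exists.

\begin{proposition}\label{prop:scales}
The sets $P_1,\dots,P_m\subseteq\mathbb Z/Q$ are independent.
\end{proposition}

\begin{proof}
For $T\subseteq\{1,\dots,m\}$ let $y_T=\sum_{l\notin T}D_l/2$. Fix $i$ and consider $y_T$ modulo $D_i$. A term with $l<i$ equals $D_i\cdot Q_i/(2Q_l)$, a multiple of $D_i$. The terms with $l>i$ add up to a number $\tau$ with $0\le\tau\le D_i/16$, by \eqref{eq:tail}. The term $D_i/2$ is present exactly when $i\notin T$. If $i\in T$, then $\operatorname{dist}(y_T,D_i\mathbb Z)\le\tau\le D_i/16$, so $y_T\in P_i$ by Lemma~\ref{lem:sandwich}. If $i\notin T$, then $\operatorname{dist}(y_T,D_i\mathbb Z)=D_i/2-\tau\ge7D_i/16>3D_i/16$, so $y_T\notin P_i$.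
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:abelian}(d)]
Fix $d\ge1$ and let $m=2^d$, with $Q$, $a$ and $P_i$ as above. By Proposition~\ref{prop:scales} and Lemma~\ref{lem:independent}, the sets $P_1,\dots,P_m$ shatter a set $\{x_1,\dots,x_d\}\subseteq\mathbb Z/Q$ of size $d$; no translates are needed.

\emph{Finite cyclic groups, $k=2$.} We have $\operatorname{VC}(\mathcal P_{\mathbb Z/Q}(1,a))\ge d$. The group is finite, so the relation rank is $r=k=2$.

\emph{General $k\ge r\ge2$.} Let $G=\mathbb Z/Q\times\mathbb Z^{k-r}$, and let $\bar a$ consist of $(1,0)$, $(a,0)$, the elements $(0,e_1),\dots,(0,e_{k-r})$ given by the standard basis of $\mathbb Z^{k-r}$, and $r-2$ copies of $0$. These $k$ elements generate $G$, which has torsion-free rank $k-r$, so the relation rank is $r$. The progression with lengths $(D_i/8,Q_i,1,\dots,1)$ meets $\mathbb Z/Q\times\{0\}$ in $P_i\times\{0\}$, because an element with second component $0$ has coefficient $0$ at each $(0,e_j)$. So $\{(x_t,0):1\le t\le d\}$ is shattered.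

\emph{$G=\mathbb Z$, $k=3$.} The relation rank of $(1,a,Q)\in\mathbb Z^3$ is $3-1=2$; the third generator replaces the modulus. Choose integers $\tilde x_t$ representing the $x_t$. Whenever $x_t\in P_i$, we can write $\tilde x_t=n_1+n_2a+n_3Q$ with $|n_1|\le D_i/8$, $|n_2|\le Q_i$ and $n_3\in\mathbb Z$. There are finitely many pairs $(t,i)$, so one $N_3\ge1$ bounds all the $|n_3|$. Let $\tilde P_i=P((1,a,Q),(D_i/8,Q_i,N_3))\subseteq\mathbb Z$. Then $x_t\in P_i$ implies $\tilde x_t\in\tilde P_i$, and the converse holds because reduction modulo $Q$ maps $\tilde P_i$ into $P_i$. So $\{\tilde x_1,\dots,\tilde x_d\}$ is shattered and $\operatorname{VC}(\mathcal P_{\mathbb Z}(1,a,Q))\ge d$.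

As $d$ is arbitrary, all three suprema are infinite.
\end{proof}

\section{Counting traces in abelian groups}\label{sec:counting}

Throughout this section $G$ is abelian and $F$ is a shattered set of size $d\ge1$. By Lemma~\ref{lem:reduction} we may write $F=\{\pi(u^1),\dots,\pi(u^d)\}$ with $u^t\in\mathbb Z^k$, and all traces except possibly the empty one come from translates $\pi(c)+P(\bar a,\bar N)$, to which \eqref{eq:member} applies. We bound the number of traces by a polynomial in $d$. The basic count is this: for real numbers $v_1,\dots,v_d$, the sets $\{t:v_t\ge\theta\}$ with $\theta\in\mathbb R$ form a chain of subsets of $\{1,\dots,d\}$, so there are at most $d+1$ of them. The same holds with $>$, $\le$ or $<$ in place of $\ge$. We refer to this as the \emph{threshold bound}. To use it we must remove the quantifier from \eqref{eq:member}.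

\subsection*{Finiteness}

Call a subset of $\mathbb Z^n$ \emph{elementary} if it is defined by a Boolean combination of finitely many conditions of the forms $\varphi(z)\ge b$ and $\varphi(z)\equiv b\pmod q$, where $\varphi$ is a linear form with integer coefficients, $b\in\mathbb Z$ and $q\ge1$. Presburger's quantifier elimination for the ordered group $\mathbb Z$ states that the image of an elementary subset of $\mathbb Z^{n+1}$ under a coordinate projection $\mathbb Z^{n+1}\to\mathbb Z^n$ is elementary.

\begin{proof}[Proof of Theorem~\ref{thm:abelian}(a)]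
The group $\Lambda\le\mathbb Z^k$ is free of rank $r$; let $\lambda^1,\dots,\lambda^r$ be a basis. By \eqref{eq:member}, for $u,c\in\mathbb Z^k$ and $\bar N\in\mathbb N^k$ we have $\pi(u)\in\pi(c)+P(\bar a,\bar N)$ if and only if
\[
\exists j\in\mathbb Z^r\ \,\forall i:\quad -N_i\le u_i-c_i+\sum_{s=1}^rj_s\lambda^s_i\le N_i .
\]
The $\lambda^s_i$ are fixed integers, so the $2k$ inequalities define an elementary set of tuples $(u,c,\bar N,j)\in\mathbb Z^{3k+r}$. Projecting $r$ times, we find that the displayed condition is equivalent to a Boolean combination of $A$ inequalities $\varphi(u)+\psi(c,\bar N)\ge b$ and $B$ congruences $\varphi(u)+\psi(c,\bar N)\equiv b$ to moduli at most $q$, where $A,B,q$ depend only on $\Lambda$ and not on $F$.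

Let $(c,\bar N)$ vary. For each inequality, the set of $t$ such that $u^t$ satisfies it is $\{t:\varphi(u^t)\ge b-\psi(c,\bar N)\}$, with at most $d+1$ possibilities by the threshold bound. For each congruence, the set of $t$ such that $u^t$ satisfies it depends only on the residue of $\psi(c,\bar N)$, with at most $q$ possibilities. These $A+B$ sets determine the trace. Allowing for the empty trace, $2^d\le(d+1)^Aq^B+1$, which fails for all large $d$.
\end{proof}

The bound depends on $\Lambda$ through $A$, $B$ and $q$, and by (d) some dependence is unavoidable when $r\ge2$.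

\subsection*{Relation rank one}

For $r=1$ we eliminate the quantifier by hand. The residues modulo the coordinates of the relation still appear, but only through comparisons with the residues of the points. The threshold bound then counts them independently of the moduli. For a statement $\Phi$ let $[\Phi]$ be $1$ if $\Phi$ holds and $0$ otherwise.

\begin{example}\label{ex:arcs}
Let $G=\mathbb Z/n$, $k=1$, $a_1=1$, so $\Lambda=n\mathbb Z$, and let $0\le u<n$. The coset $u+n\mathbb Z$ meets $[l,h]$ if and only if $\lceil(l-u)/n\rceil\le\lfloor(h-u)/n\rfloor$. Write $l=nm+\mu$ and $h=nm'+\mu'$ with $\mu,\mu'\in[0,n)$. The condition becomes $[\mu>u]+[\mu'<u]\le m'-m$. For $m'-m=0$ it says $\mu\le u\le\mu'$; for $m'-m=1$ it says $u\ge\mu$ or $u\le\mu'$; for $m'-m\ge2$ it always holds. The trace on $d$ points is determined by two thresholds and by which of the three cases occurs, so there are at most $3(d+1)^2$ traces, whatever $n$ is.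
\end{example}

For larger $k$ the three cases are replaced by the position of the vector of quotients with respect to finitely many hyperplanes. The \emph{regions} of a finite set of affine hyperplanes in $\mathbb R^n$ are the connected components of the complement of their union; two points of one region lie on the same side of each hyperplane. We recall that at most $M$ hyperplanes in $\mathbb R^n$ have at most $\sum_{j\le n}\binom Mj$ regions: a new hyperplane adds as many regions as the old ones cut out on it, so the bound follows by induction from Pascal's rule. Moreover, for $M\ge n\ge1$,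
\begin{equation}\label{eq:binomial}
\sum_{j\le n}\binom Mj\le\Bigl(\frac{eM}n\Bigr)^n,
\end{equation}
because $(n/M)^n\sum_{j\le n}\binom Mj\le\sum_{j\le M}\binom Mj(n/M)^j=(1+n/M)^M\le e^n$.

\begin{proof}[Proof of Theorem~\ref{thm:abelian}(c)]
Here $\Lambda=\mathbb Z\lambda$ with $\lambda\ne0$. Replacing $a_i$ by $-a_i$ changes no progression and changes the sign of $\lambda_i$, so we may assume that all $\lambda_i\ge0$. Let $I=\{i:\lambda_i>0\}$ and $s=|I|$, so $1\le s\le k$.

\emph{Eliminating the quantifier.} By \eqref{eq:member}, $\pi(u)$ lies in the translate given by $(l,h)$ if and only if some $j\in\mathbb Z$ satisfies $l_i\le u_i+j\lambda_i\le h_i$ for all $i$. For $i\notin I$ this says $l_i\le u_i\le h_i$. For $i\in I$ it says $\lceil(l_i-u_i)/\lambda_i\rceil\le j\le\lfloor(h_i-u_i)/\lambda_i\rfloor$. An integer $j$ satisfying the latter for all $i\in I$ exists if and only if the largest lower bound is at most the smallest upper bound, that is,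
\begin{equation}\label{eq:pairs}
\lceil(l_i-u_i)/\lambda_i\rceil\le\lfloor(h_{i'}-u_{i'})/\lambda_{i'}\rfloor\qquad\text{for all }(i,i')\in I^2 .
\end{equation}
This is where $r=1$ is used: the unknown is one integer, each constraint is an interval with integer endpoints, and solvability is decided by pairs of constraints.

\emph{Separating points from parameters.} The threshold bound needs conditions in which the data of $u$ and the data of $(l,h)$ are separated, and the rounding in \eqref{eq:pairs} mixes them. For $i\in I$ divide with remainder:
\[
u_i=\lambda_iq_i+\rho_i,\qquad l_i=\lambda_im_i+\mu_i,\qquad h_i=\lambda_im_i'+\mu_i',\qquad\rho_i,\mu_i,\mu_i'\in[0,\lambda_i).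
\]
Then $(l_i-u_i)/\lambda_i=m_i-q_i+(\mu_i-\rho_i)/\lambda_i$ and $(h_i-u_i)/\lambda_i=m'_i-q_i+(\mu'_i-\rho_i)/\lambda_i$, where the last fractions lie strictly between $-1$ and $1$. Hence
\[
\lceil(l_i-u_i)/\lambda_i\rceil=m_i-q_i+[\mu_i>\rho_i],\qquad\lfloor(h_i-u_i)/\lambda_i\rfloor=m_i'-q_i-[\mu_i'<\rho_i],
\]
and \eqref{eq:pairs} becomes
\begin{equation}\label{eq:separated}
m_i-m'_{i'}+[\mu_i>\rho_i]+[\mu'_{i'}<\rho_{i'}]\le q_i-q_{i'}\qquad\text{for all }(i,i')\in I^2 .
\end{equation}

\emph{Counting.} Write $q_i^t,\rho_i^t$ for the quotients and remainders of $u^t$. To a translate attach the following data: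
\begin{enumerate}
\item[(1)] for $i\notin I$, the sets $\{t:u_i^t\ge l_i\}$ and $\{t:u_i^t\le h_i\}$;
\item[(2)] for $i\in I$, the sets $\{t:\rho_i^t<\mu_i\}$ and $\{t:\rho_i^t>\mu_i'\}$;
\item[(3)] the truth values of $m_i-m'_{i'}+\varepsilon\le q_i^t-q_{i'}^t$ for all $t\le d$, $(i,i')\in I^2$ and $\varepsilon\in\{0,1,2\}$.
\end{enumerate}
These data determine the trace: for each $t$, (1) decides the conditions with $i\notin I$, (2) gives the sum $\varepsilon$ of the two brackets in \eqref{eq:separated}, and (3) then decides \eqref{eq:separated}. By the threshold bound, (1) and (2) together have at most $(d+1)^{2k}$ possibilities.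

For (3), consider in $\mathbb R^I\times\mathbb R^I\cong\mathbb R^{2s}$, with coordinates $x_i$ and $y_i$, the hyperplanes
\[
x_i-y_{i'}=q_i^t-q_{i'}^t-\varepsilon+\tfrac12 ,
\]
which depend only on $F$ and number at most $M=3ds^2\ge2s$. The integer point $(m,m')$ lies on none of them, and $m_i-m'_{i'}+\varepsilon\le q_i^t-q_{i'}^t$ holds exactly when $m_i-m'_{i'}<q_i^t-q_{i'}^t-\varepsilon+\frac12$. So the region containing $(m,m')$ determines (3). By \eqref{eq:binomial} the number of regions is at most $(3eds/2)^{2s}\le(5dk)^{2s}\le(5dk)^{2k}$. Allowing for the empty trace and using $d+1\le2d$,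
\[
2^d\le1+(d+1)^{2k}(5dk)^{2k}\le2\,(10kd^2)^{2k}.
\]

\emph{Solving for $d$.} Put $y=d/k$ and $L=\log_2(2k)\ge1$, so that $10kd^2=10k^3y^2$ and $\log_2k=L-1$. Taking logarithms, dividing by $k$ and using $1/k\le1$ and $\log_2100<7$,
\[
y\le\tfrac1k+\log_2100+6\log_2k+4\log_2y<2+6L+4\log_2y\le8L+4\log_2y .
\]
The function $\phi(y)=y-4\log_2y$ has derivative $1-4/(y\ln2)>0$ for $y\ge6$. If $y>40L$, then, using $\log_240<6$ and $\log_2L\le L$,
\[
\phi(y)>\phi(40L)=40L-4\log_240-4\log_2L>36L-24\ge12L,
\]
which contradicts $\phi(y)<8L$. Hence $d\le40kL=40k\log_2(2k)$.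
\end{proof}

\begin{thebibliography}{9}

\bibitem{CIOZ}
Gabriel Conant, Aycin Iplikci Arodirik, Tora Ozawa, David Zeng,
\emph{VC-dimension of generalized progressions in some nonabelian groups},
arXiv:2505.21789 (2025).

\end{thebibliography}
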